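\title{Linearity defect of the residue field over $g$-stretched local rings}

\begin{abstract}
Let $(R,\mathfrak m,k)$ be a noetherian local ring such that $\mathfrak m^2$ is a principal ideal. We prove that $R$ is Koszul as soon as the linear part of the minimal free resolution of $k$ is exact in a single positive homological degree, and we list the Koszul rings in this class. In particular, if $R$ is artinian and the linearity defect of $k$ is finite, then $R$ is Koszul, whatever the characteristic of $k$. This answers a question posed by Do Van Kien and Hop D. Nguyen.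
\end{abstract}

\section{The question and the results}\label{sec:intro}

Throughout, $(R,\mathfrak m,k)$ is a noetherian local ring with maximal ideal $\mathfrak m$ and residue field $k=R/\mathfrak m$, and
\[
A=\operatorname{gr}_{\mathfrak m}(R)=\bigoplus_{d\ge0}\mathfrak m^d/\mathfrak m^{d+1}
\]
is its associated graded ring. It is a graded $k$-algebra with $A_0=k$, generated by $A_1=\mathfrak m/\mathfrak m^2$. We put $A_+=\bigoplus_{d\ge1}A_d$, and for a graded module $N$ we write $N(-n)$ for the shifted module with $N(-n)_d=N_{d-n}$.

\subsection*{The linear part of a resolution}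
Let $M$ be a finitely generated $R$-module and $(F,\partial)$ its minimal free resolution, so that $\partial F_n\subseteq\mathfrak mF_{n-1}$ for all $n$. By minimality, the submodules $(\mathcal F^dF)_n=\mathfrak m^{d-n}F_n$, where $\mathfrak m^j=R$ for $j\le0$, form a subcomplex $\mathcal F^dF$ of $F$. The \emph{linear part} of $F$ is the associated graded complex
\[
\operatorname{lin}(F)=\bigoplus_{d\ge0}\mathcal F^dF/\mathcal F^{d+1}F .
\]
It is a complex of graded free $A$-modules with $\operatorname{lin}(F)_n=\operatorname{gr}_{\mathfrak m}(F_n)(-n)\cong A(-n)^{\beta_n}$, where $\beta_n$ is the rank of $F_n$. The component of $\operatorname{lin}(F)_n$ of internal degree $d$ is $\mathfrak m^{d-n}F_n/\mathfrak m^{d-n+1}F_n$; it vanishes for $d<n$. In terms of matrices, one passes from $F$ to $\operatorname{lin}(F)$ by replacing every entry of $\partial$ by its class in $A_1=\mathfrak m/\mathfrak m^2$: the linear terms are kept, and entries in $\mathfrak m^2$ become zero. The \emph{linearity defect} of $M$ is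
\[
\operatorname{lind}_RM=\sup\{i: H_i(\operatorname{lin}(F))\ne0\}.
\]
If $M\neq0$, then $H_0(\operatorname{lin}(F))\ne0$, because its component of internal degree $0$ is $F_0/\mathfrak mF_0$. So $\operatorname{lind}_RM=0$ means that the linear terms of the differentials already form a resolution over $A$, and $\operatorname{lind}_RM<\infty$ means that this happens from some homological degree on. The ring $R$ is \emph{Koszul} if $\operatorname{lind}_Rk=0$. Equivalently, $k$ has a linear free resolution over $A$; we recall this equivalence, with proof, in Proposition~\ref{prop:criterion}.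

For a general module, linearity from some point on does not imply linearity from the start. Over $R=k[[x]]$ the module $M=R/(x^2)$ has the resolution $0\to R\xrightarrow{x^2}R$, whose linear part has zero differential, so $\operatorname{lind}_RM=1$. For $M=k$ the simplest rings show a different behavior.

\begin{example}\label{ex:principal}
Suppose $\mathfrak m=(x)\neq0$. By Krull's intersection theorem every nonzero element of $R$ is a unit times a power of $x$.

If $x$ is not nilpotent, then $R$ is a domain, $A=k[X]$, and $F$ is $0\to R\xrightarrow{x}R$. Its linear part $0\to A(-1)\xrightarrow{X}A$ has $H_1=0$, so $R$ is Koszul.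

If $x^s\neq0=x^{s+1}$ with $s\ge1$, as for $k[x]/(x^{s+1})$ or $\mathbb Z/p^{s+1}\mathbb Z$, then $A=k[X]/(X^{s+1})$. The annihilator of $x$ is $(x^s)$ and that of $x^s$ is $(x)$, so $F_n=R$ for all $n$, with $\partial_n=x$ for odd $n$ and $\partial_n=x^s$ for even $n\ge2$. For $s=1$ all differentials of $\operatorname{lin}(F)$ are multiplication by $X$ on $k[X]/(X^2)$, and $R$ is Koszul. For $s\ge2$ the differentials of $\operatorname{lin}(F)$ are $X$ for odd $n$ and $0$ for even $n$. Up to shift, $H_n(\operatorname{lin}(F))$ is $(X^s)$ for odd $n$ and $A/(X)$ for even $n$, and both are nonzero.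
\end{example}

When $\mathfrak m$ is principal, then, $\operatorname{lind}_Rk$ is either $0$ or $\infty$, and a failure of linearity recurs in every homological degree. One is led to guess that finite linearity defect of $k$ forces the Koszul property, and to test the guess on rings with many generators whose multiplication is still small. We call $R$ \emph{$g$-stretched} if $\mathfrak m^2$ is a principal ideal; by Nakayama's lemma this means $\dim_kA_2\le1$. The class contains all rings with $\mathfrak m$ principal and all rings with $\mathfrak m^2=0$, and it puts no bound on $\dim_k A_1$. The following question comes from the paper \cite{KN} of Do Van Kien and Hop D. Nguyen.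

\medskip
\noindent\textbf{Question.} \emph{Let $(R,\mathfrak m,k)$ be a $g$-stretched artinian local ring with $\operatorname{char}(k)=p>0$. If $\operatorname{lind}_Rk<\infty$, must $R$ be Koszul?}
\medskip

The answer is yes, and the characteristic plays no role.

\begin{theorem}\label{thm:answer}
Let $(R,\mathfrak m,k)$ be a $g$-stretched artinian local ring, with $k$ of any characteristic. If $\operatorname{lind}_Rk<\infty$, then $R$ is Koszul.
\end{theorem}

We prove a more precise statement, which needs one invariant. Suppose $R$ is $g$-stretched and $\mathfrak m^2\ne0=\mathfrak m^3$. Then $\mathfrak m^2$ is nonzero, principal and killed by $\mathfrak m$, hence a one-dimensional $k$-vector space. The product of two elements of $\mathfrak m$ depends only on their classes modulo $\mathfrak m^2$, so multiplication induces a nonzero symmetric bilinear form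
\[
\varphi\colon\mathfrak m/\mathfrak m^2\times\mathfrak m/\mathfrak m^2\to\mathfrak m^2\cong k .
\]
Its radical $\operatorname{rad}\varphi$ is the space of all $u$ with $\varphi(u,-)=0$, and $\operatorname{rank}\varphi=\dim_k\mathfrak m/\mathfrak m^2-\dim_k\operatorname{rad}\varphi\ge1$.

\begin{theorem}\label{thm:main}
Let $(R,\mathfrak m,k)$ be a $g$-stretched noetherian local ring and $F$ the minimal free resolution of $k$. The following are equivalent:
\begin{itemize}
\item[(a)] $R$ is Koszul;
\item[(b)] $\operatorname{lind}_Rk<\infty$;
\item[(c)] $H_i(\operatorname{lin}(F))=0$ for some $i\ge1$;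
\item[(d)] one of the following holds:
\begin{itemize}
\item[(d1)] $\mathfrak m^2=0$;
\item[(d2)] $R$ is not artinian;
\item[(d3)] $\mathfrak m^2\ne0=\mathfrak m^3$ and $\operatorname{rank}\varphi\ge2$.
\end{itemize}
\end{itemize}
Hence, if $R$ is not Koszul, then $H_i(\operatorname{lin}(F))\neq0$ for every $i\ge0$.
\end{theorem}

Thus a $g$-stretched ring fails to be Koszul exactly when it is artinian and either $\mathfrak m^3\ne0$, or $\mathfrak m^2\neq0=\mathfrak m^3$ and $\operatorname{rank}\varphi=1$. In two variables, the rings $k[x,y]/(x,y)^2$, $k[[x,y]]/(xy,y^2)$ and $k[x,y]/(x^2,y^2)$ satisfy (d1), (d2) and (d3) respectively, while $k[x,y]/(x^3,xy,y^2)$ has $\operatorname{rank}\varphi=1$ and is not Koszul.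

Theorem~\ref{thm:answer} is the implication (b)$\Rightarrow$(a). The implications (a)$\Rightarrow$(b)$\Rightarrow$(c) hold by definition. The last sentence of Theorem~\ref{thm:main} follows from (c)$\Rightarrow$(a) for $i\ge1$, and $H_0(\operatorname{lin}(F))$ never vanishes. It remains to prove (c)$\Rightarrow$(d) and (d)$\Rightarrow$(a). The first is the heart of the matter, since it concerns $F$ in an arbitrary homological degree, where $F$ is not known explicitly. Section~\ref{sec:model} shows the idea on $k[x]/(x^3)$, Sections~\ref{sec:lifting} and~\ref{sec:coefficient} develop it for arbitrary local rings, and Section~\ref{sec:generators} applies it to $g$-stretched rings. The implication (d)$\Rightarrow$(a) is a statement about the graded algebra $A$ and is proved in Section~\ref{sec:filtrations}.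

\subsection*{Standard facts}
Besides Nakayama's lemma we use the following. \emph{Krull's intersection theorem}: if $N$ is a submodule of a finitely generated $R$-module $G$, then $\bigcap_t(N+\mathfrak m^tG)=N$. \emph{Minimal generators}: elements $x_1,\dots,x_n$ minimally generate $\mathfrak m$ if and only if their classes form a basis of $\mathfrak m/\mathfrak m^2$, and in that case $\sum r_ix_i\in\mathfrak m^2$ implies $r_i\in\mathfrak m$ for all $i$. Finally, $R$ is artinian if and only if $\mathfrak m$ is nilpotent.

From now on $(F,\partial)$ is the minimal free resolution of $k$ over $R$. Thus $F_0=R$ and $\partial F_1=\mathfrak m$, and we put $\partial_0=0$. A \emph{cycle} of $F$ is an element killed by $\partial$. Every cycle that lies in $\mathfrak mF_j$ is a boundary: for $j\ge1$ by exactness, for $j=0$ because $\partial F_1=\mathfrak m$.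

\section{The argument for $k[x]/(x^3)$}\label{sec:model}

Example~\ref{ex:principal} reads the homology of $\operatorname{lin}(F)$ off an explicit resolution. We redo the case $R=k[x]/(x^3)$ without the formula for $\partial$, using only that $F_j=Re_j$ has rank one, an assumption that merely spares us matrices. Write
\[
\partial e_j=(D_jx+D_j'x^2)\,e_{j-1},\qquad D_j,D_j'\in k,
\]
so that $D_j$ is the coefficient of $x$ in the $j$th differential.

\emph{Two consecutive coefficients have product zero.} Since $x^3=0$, we have $0=\partial\partial e_{j+1}=D_jD_{j+1}x^2e_{j-1}$, and $x^2\ne0$ gives $D_jD_{j+1}=0$.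

\emph{If $H_i(\operatorname{lin}(F))=0$ for some $i\ge1$, then $D_{i+1}\neq0$.} The class of $x^2e_i$ is a cycle of $\operatorname{lin}(F)$ of internal degree $i+2$, because $x^2\mathfrak m=0$. So it is the boundary of the class of some $cxe_{i+1}$ with $c\in k$. This reads $x^2e_i=cD_{i+1}x^2e_i$, which forces $D_{i+1}\neq0$.

\emph{If $H_i(\operatorname{lin}(F))=0$ for some $i\ge1$, then $D_i\ne0$.} The element $x^2e_{i-1}$ is a cycle of $F$, so $x^2e_{i-1}=\partial z$ with $z=(c_0+c_1x+c_2x^2)e_i$. Since $\partial z\in\mathfrak m^2F_{i-1}$, the class of $z$ in $F_i/\mathfrak mF_i$ is a cycle of $\operatorname{lin}(F)$ of internal degree $i$. There are no nonzero boundaries in that degree, since $\operatorname{lin}(F)_{i+1}$ starts in degree $i+1$. Hence $c_0=0$, and then $x^2e_{i-1}=\partial z=c_1D_ix^2e_{i-1}$, which forces $D_i\neq0$.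

These three facts contradict each other, so no $H_i(\operatorname{lin}(F))$ with $i\geq1$ vanishes. The argument has three ingredients, and each has a counterpart in general.
\begin{itemize}
\item[(1)] Vanishing of $H_i(\operatorname{lin}(F))$ lets one write cycles in $\mathfrak m^2F_j$ as boundaries of elements of $\mathfrak mF_{j+1}$, for the \emph{two} values $j=i$ and $j=i-1$. This holds over any local ring and for all powers of $\mathfrak m$ (Lemma~\ref{lem:lifting}).
\item[(2)] The ``coefficient of $x$'' must make sense and must be multiplicative. With more generators this requires a quotient ring $R/J$ whose maximal ideal is generated by one element $b$ with $b^2\notin J$.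
\item[(3)] The test cycles $x^2e_j$ are available without any knowledge of $\partial$ because $x^2\mathfrak m=0$, and they detect $D_{j+1}$ because the ideal $\mathfrak m=(x)\cong R/(x^2)$ sees nothing of $\partial$ but its coefficient of $x$. In general we look for such a module of length two as a direct summand of a power of $\mathfrak m$. For $k[x]/(x^{s+1})$ with $s\geq2$ the right power is $\mathfrak m^{s-1}=(x^{s-1})\cong R/(x^2)$.
\end{itemize}

\section{Cycles and the $\mathfrak m$-adic filtration}\label{sec:lifting}

In this section $R$ is an arbitrary noetherian local ring. Fix $i\ge1$. In internal degree $i+r$ the complex $\operatorname{lin}(F)$ near homological degree $i$ is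
\[
\mathfrak m^{r-1}F_{i+1}/\mathfrak m^{r}F_{i+1}\to\mathfrak m^{r}F_{i}/\mathfrak m^{r+1}F_{i}\to\mathfrak m^{r+1}F_{i-1}/\mathfrak m^{r+2}F_{i-1},
\]
with maps induced by $\partial$ and with left-hand term $0$ for $r=0$. So $H_i(\operatorname{lin}(F))=0$ is the following statement:
\begin{itemize}
\item[$(*)$] if $r\ge0$, $z\in\mathfrak m^rF_i$ and $\partial z\in\mathfrak m^{r+2}F_{i-1}$, then there is $w\in\mathfrak m^{r-1}F_{i+1}$, with $w=0$ if $r=0$, such that $z-\partial w\in\mathfrak m^{r+1}F_i$.
\end{itemize}
Condition $(*)$ only gives congruences. Iterating it gives equalities in $F$.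

\begin{lemma}\label{lem:lifting}
Let $i\ge1$ and suppose $H_i(\operatorname{lin}(F))=0$. Let $q\ge0$ and $j\in\{i-1,i\}$. Then every cycle of $F$ that lies in $\mathfrak m^{q+1}F_j$ belongs to $\partial(\mathfrak m^qF_{j+1})$.
\end{lemma}

Since $\operatorname{Tor}^R_j(k,\mathfrak m^q)=H_j(F\otimes_R\mathfrak m^q)=H_j(\mathfrak m^qF)$, the conclusion says that the natural map $\operatorname{Tor}_j^R(k,\mathfrak m^{q+1})\to\operatorname{Tor}_j^R(k,\mathfrak m^q)$ is zero.

\begin{proof}
\emph{The case $j=i$.} Let $z_0\in\mathfrak m^{q+1}F_i$ be a cycle. Given a cycle $z_t\in\mathfrak m^{q+1+t}F_i$, condition $(*)$ with $r=q+1+t$ yields $w_t\in\mathfrak m^{q+t}F_{i+1}$ such that $z_{t+1}=z_t-\partial w_t$ lies in $\mathfrak m^{q+2+t}F_i$, and $z_{t+1}$ is again a cycle. Therefore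
\[
z_0=\partial(w_0+\dots+w_{t-1})+z_t\in\partial(\mathfrak m^qF_{i+1})+\mathfrak m^{q+1+t}F_i
\]
for all $t$, and Krull's intersection theorem gives $z_0\in\partial(\mathfrak m^qF_{i+1})$.

\emph{The case $j=i-1$.} Let $u\in\mathfrak m^{q+1}F_{i-1}$ be a cycle. Then $u=\partial z$ for some $z\in F_i=\mathfrak m^0F_i$, and we improve $z$ one step at a time. Suppose $z\in\mathfrak m^rF_i$ with $0\le r<q$. Then $\partial z=u\in\mathfrak m^{q+1}F_{i-1}\subseteq\mathfrak m^{r+2}F_{i-1}$, so $(*)$ provides $w$ with $z-\partial w\in\mathfrak m^{r+1}F_i$, and $\partial(z-\partial w)=u$. After $q$ steps we reach $z\in\mathfrak m^qF_i$ with $\partial z=u$.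
\end{proof}

The lemma also gives a short proof of the standard description of Koszul local rings through $A$. Recall that a finitely generated graded $A$-module $N$ has a minimal graded free resolution $G$, characterized by $\partial G_n\subseteq A_+G_{n-1}$, and that $\operatorname{Tor}^A_n(N,k)\cong G_n/A_+G_n$ as graded vector spaces. A module $N$ generated in degree $0$ has a \emph{linear resolution} if $\operatorname{Tor}_n^A(N,k)_d=0$ for all $d\ne n$, that is, if each $G_n$ is generated in degree $n$.

\begin{proposition}\label{prop:criterion}
The ring $R$ is Koszul if and only if $k=A/A_+$ has a linear resolution over $A$.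
\end{proposition}

\begin{proof}
Put $G=\operatorname{lin}(F)$. It is a complex of graded free modules with $G_n$ generated in degree $n$ and with matrix entries in $A_1$. Since $\partial(\mathfrak m^qF_1)=\mathfrak m^{q+1}$ for all $q\geq0$, the image of $G_1\to G_0=A$ is $A_+$, so $H_0(G)=k$. If $R$ is Koszul, $G$ is therefore a minimal graded free resolution of $k$, and it is linear.

Conversely, assume that $k$ has a linear resolution over $A$. We show $H_n(G)=0$ by induction on $n\ge1$. Suppose $H_i(G)=0$ for $1\le i<n$. Then
\begin{equation}\label{eq:strict}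
\partial F_n\cap\mathfrak m^{q+1}F_{n-1}\subseteq\partial(\mathfrak m^qF_n)\qquad\text{for all }q\ge0,
\end{equation}
by Lemma~\ref{lem:lifting} with $i=j=n-1$ if $n\ge2$, and by the equality $\partial(\mathfrak m^qF_1)=\mathfrak m^{q+1}$ if $n=1$. Let $K$ be the kernel of $G_n\to G_{n-1}$.

First, $K_n=0$. An element of $K_n$ is the class of some $e\in F_n$ with $\partial e\in\mathfrak m^2F_{n-1}$. By \eqref{eq:strict} with $q=1$ there is $w\in\mathfrak mF_n$ with $\partial e=\partial w$. Then $e-w\in\partial F_{n+1}\subseteq\mathfrak mF_n$, so $e\in\mathfrak mF_n$ and the class is zero.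

Hence $K\subseteq A_+G_n$. The complex $G_n\to\dots\to G_0\to k\to0$ is exact, and splicing it with a minimal graded free resolution of $K$ gives a minimal graded free resolution of $k$. Thus $K/A_+K\cong\operatorname{Tor}^A_{n+1}(k,k)$ is concentrated in degree $n+1$, and $K$ is generated by $K_{n+1}$.

An element of $K_{n+1}$ is the class of some $z\in\mathfrak mF_n$ with $\partial z\in\mathfrak m^3F_{n-1}$. By \eqref{eq:strict} with $q=2$ there is $w\in\mathfrak m^2F_n$ with $\partial z=\partial w$, and $z-w=\partial e$ for some $e\in F_{n+1}$. So the class of $z$ is the image of the class of $e$ in $G_{n+1}$. The image of $G_{n+1}$ contains $K_{n+1}$, hence equals $K$.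
\end{proof}

\section{The coefficient of one generator in the differential}\label{sec:coefficient}

We now carry out the argument of Section~\ref{sec:model} over an arbitrary local ring. Hypothesis (i) below is ingredient (2), and hypothesis (ii) is ingredient (3): it says that $Rg\cong R/(J+(b^2))$ is a module of length two. For $k[x]/(x^3)$ take $J=0$, $b=g=x$ and $q=1$.

\begin{proposition}\label{prop:nonvanishing}
Let $(R,\mathfrak m,k)$ be a noetherian local ring. Suppose there are an ideal $J$, elements $b\in\mathfrak m$ and $g\in R$, and an integer $q\ge0$ such that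
\begin{itemize}
\item[(i)] $\mathfrak m=J+(b)$ and $b^2\notin J$;
\item[(ii)] $Rg$ is a direct summand of the $R$-module $\mathfrak m^q$, and $Jg=0$, $bg\neq0$, $b^2g=0$.
\end{itemize}
Then $H_i(\operatorname{lin}(F))\ne0$ for all $i\ge1$.
\end{proposition}

\begin{proof}
Fix bases of the free modules $F_j=R^{\beta_j}$ and regard $\partial_j$ as a matrix. Its entries lie in $\mathfrak m=J+(b)$, so for $j\geq1$ we can write
\[
\partial_j=bC_j+E_j,
\]
where $C_j$ has entries in $R$ and $E_j$ has entries in $J$. Let $D_j\colon k^{\beta_j}\to k^{\beta_{j-1}}$ be the reduction of $C_j$ modulo $\mathfrak m$. We note also that the element $bg\in\mathfrak m^{q+1}$ is nonzero and killed by $\mathfrak m=J+(b)$, so its annihilator is exactly $\mathfrak m$.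

\emph{Step 1: $D_jD_{j+1}=0$ for all $j\ge1$.} Reducing $\partial_j\partial_{j+1}=0$ modulo $J$ shows that $b^2c\in J$ for every entry $c$ of $C_jC_{j+1}$. As $b^2\notin J$, no such $c$ is a unit. So $C_jC_{j+1}$ has entries in $\mathfrak m$.

\emph{Step 2: $F_j\ne0$ for all $j\ge0$.} We have $F_0=R$. If $F_j\neq0$, then $bgF_j$ is a nonzero submodule of $\mathfrak mF_j$, and it consists of cycles because $\partial(bgF_j)\subseteq bg\,\mathfrak mF_{j-1}=0$. These cycles are boundaries, so $F_{j+1}\ne0$.

\emph{Step 3: if $H_i(\operatorname{lin}(F))=0$ with $i\ge1$, then $D_{i}$ and $D_{i+1}$ are surjective.} Let $j\in\{i-1,i\}$ and $e\in F_j$. The element $bge$ is a cycle in $\mathfrak m^{q+1}F_j$, so Lemma~\ref{lem:lifting} gives $w\in\mathfrak m^qF_{j+1}$ with $\partial w=bge$. To compare this with $D_{j+1}$ we need $w$ to be a multiple of $g$, and here the direct summand is used. Write $\mathfrak m^q=Rg\oplus I$ with an ideal $I$. Then $\mathfrak m^qF_n=gF_n\oplus IF_n$ for all $n$, and $\partial$ respects both summands because it is $R$-linear. Write $w=gf+w'$ with $f\in F_{j+1}$ and $w'\in IF_{j+1}$. Comparing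 components in $gF_j\oplus IF_j$ gives $bge=\partial(gf)$. Since $Jg=0$,
\[
bge=g\,\partial_{j+1}f=g\,(bC_{j+1}+E_{j+1})f=bg\,C_{j+1}f .
\]
Thus every coordinate of $e-C_{j+1}f$ annihilates $bg$ and so lies in $\mathfrak m$. The class of $e$ in $k^{\beta_j}$ is therefore in the image of $D_{j+1}$.

If $H_i(\operatorname{lin}(F))=0$ for some $i\geq1$, then $D_iD_{i+1}\colon k^{\beta_{i+1}}\to k^{\beta_{i-1}}$ is surjective by Step 3 and zero by Step 1. Hence $\beta_{i-1}=0$, against Step 2.
\end{proof}

\begin{remark}
The map $D_{j+1}$ is the connecting homomorphism $\operatorname{Tor}^R_{j+1}(k,k)\to\operatorname{Tor}^R_j(k,k)$ of the sequence $0\to Rbg\to Rg\to Rg/Rbg\to0$, whose outer terms are identified with $k$ by the generators $bg$ and $g$: one lifts a class to $gf$ and applies $\partial$, which gives $bg\,C_{j+1}f$. In particular $D_{j+1}$ does not depend on the choice of $C_{j+1}$.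
\end{remark}

\begin{remark}\label{rem:hypotheses}
Neither hypothesis can be dropped. For the Koszul ring $k[x]/(x^2)$, the choice $J=0$, $b=x$, $g=1$, $q=0$ satisfies everything except $b^2\notin J$; here $D_j=1$ for all $j$ and Step 1 fails. For the Koszul ring $k[[x]]$, the choice $J=0$, $b=x$ satisfies (i), but no $g$ has $bg\ne0=b^2g$. Among $g$-stretched rings with $\mathfrak m^2\neq0=\mathfrak m^3$, hypothesis (i) forces $\operatorname{rank}\varphi=1$: if $b^2\notin J$, then $J\cap\mathfrak m^2=0$ because $\mathfrak m^2$ is one-dimensional, so $J\mathfrak m=0$, and the image of $J$ in $\mathfrak m/\mathfrak m^2$, which has codimension at most one, lies in $\operatorname{rad}\varphi$.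
\end{remark}

\section{Generators of the maximal ideal of a $g$-stretched ring}\label{sec:generators}

To apply Proposition~\ref{prop:nonvanishing} we need a generator $b$ whose powers generate the powers of $\mathfrak m$, and remaining generators that interact with $b$ as little as possible. Put $n=\dim_k\mathfrak m/\mathfrak m^2$.

\begin{lemma}\label{lem:generators}
Let $R$ be $g$-stretched. Suppose that $\mathfrak m^3\ne0$, or that $\mathfrak m^2\neq0=\mathfrak m^3$ and $\operatorname{rank}\varphi=1$. Then $\mathfrak m$ has a minimal generating set $b,y_1,\dots,y_{n-1}$ such that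
\begin{itemize}
\item[(1)] $\mathfrak m^t=(b^t)$ for all $t\ge2$;
\item[(2)] $y_ib=0$ for all $i$;
\item[(3)] $y_iy_j\in\mathfrak m^3$ for all $i,j$.
\end{itemize}
In particular $y_i\mathfrak m\subseteq\mathfrak m^3$ for all $i$.
\end{lemma}

The first task is to find a square that generates $\mathfrak m^2$. If $\operatorname{char}(k)\ne2$, the identity $2ab=(a+b)^2-a^2-b^2$ provides one in every $g$-stretched ring. In characteristic $2$ this can fail: in $k[x,y]/(x^2,y^2)$ we have $(\alpha x+\beta y+\gamma xy)^2=2\alpha\beta xy=0$, while $\mathfrak m^2=(xy)\neq0$. The proof uses the hypothesis of the lemma instead.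

\begin{proof}
\emph{The case $\mathfrak m^3\ne0$.} The ideal $\mathfrak m^2$ is principal and nonzero, so $\mathfrak m^2/\mathfrak m^3$ is one-dimensional, and by Nakayama's lemma every element of $\mathfrak m^2\setminus\mathfrak m^3$ generates $\mathfrak m^2$. Products of two elements of $\mathfrak m$ generate $\mathfrak m^2$, so there are $a,b\in\mathfrak m$ with $ab\notin\mathfrak m^3$, and $\mathfrak m^2=(ab)$. Then
\[
\mathfrak m^3=\mathfrak m\,ab=(\mathfrak ma)\,b\subseteq\mathfrak m^2b=(ab^2).
\]
If $b^2\in\mathfrak m^3$, this gives $\mathfrak m^3\subseteq\mathfrak m^4$ and so $\mathfrak m^3=0$ by Nakayama's lemma. Hence $b^2\notin\mathfrak m^3$ and $\mathfrak m^2=(b^2)$. If $\mathfrak m^t=(b^t)$ with $t\ge2$, then $\mathfrak m^{t+1}=(\mathfrak mb)\,b^{t-1}\subseteq(b^2)\,b^{t-1}=(b^{t+1})$. This proves (1).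

Since $b^2\notin\mathfrak m^3$, we have $b\notin\mathfrak m^2$, and $b$ is part of a minimal generating set $b,z_1,\dots,z_{n-1}$ of $\mathfrak m$. Write $z_ib=c_ib^2$ with $c_i\in R$ and put $y_i=z_i-c_ib$. Then $b,y_1,\dots,y_{n-1}$ minimally generate $\mathfrak m$ and (2) holds. For (3), write $y_iy_j=cb^2$ with $c\in R$. Multiplying by $b$ gives $cb^3=0$. As $(b^3)=\mathfrak m^3\ne0$, the element $c$ is not a unit, and $y_iy_j\in\mathfrak m^3$.

\emph{The case $\mathfrak m^2\ne0=\mathfrak m^3$, $\operatorname{rank}\varphi=1$.} Now $\operatorname{rad}\varphi$ is a hyperplane in $\mathfrak m/\mathfrak m^2$. Let $y_1,\dots,y_{n-1}\in\mathfrak m$ lift a basis of $\operatorname{rad}\varphi$ and let $b\in\mathfrak m$ lift a vector outside it. Then $y_i\mathfrak m=0$, which gives (2) and (3). Among the products of two generators only $b^2$ can be nonzero, so $\mathfrak m^2=(b^2)$, and $\mathfrak m^t=0=(b^t)$ for $t\ge3$.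
\end{proof}

The products $y_iy_j$ may be nonzero. Divide the monomial algebra $k[x,y]/(x^4,xy,y^3)$ by the ideal generated by $x^3-y^2$, which is one-dimensional since $x$ and $y$ kill this element. The quotient has basis $1,x,x^2,x^3,y$; it is $g$-stretched with $b=x$, $y_1=y$ and $y_1^2=b^3\neq0$.

\begin{remark}
For artinian $R$ as in Lemma~\ref{lem:generators}, say with $\mathfrak m^s\ne0=\mathfrak m^{s+1}$ and $s\ge2$, one sees directly that $H_1(\operatorname{lin}(F))\neq0$. Let $e_0,\dots,e_{n-1}$ be a basis of $F_1$ with $\partial e_0=b$ and $\partial e_i=y_i$ for $i\geq1$. The boundaries in $\operatorname{lin}(F)_1$ are generated by cycles of degree $2$, that is, by classes of elements $\sum a_ie_i$ with $a_i\in\mathfrak m$ and $a_0b+\sum_{i\geq1} a_iy_i\in\mathfrak m^3$. Since $y_i\mathfrak m\subseteq\mathfrak m^3$ and $b^2\notin\mathfrak m^3$, the class of $a_0$ in $A_1$ is a combination of the classes of the $y_i$, and these are killed by $A_+$. So every boundary of degree at least $3$ has $e_0$-coordinate zero, and the cycle given by $b^se_0$ is not a boundary. This shows that $R$ is not Koszul.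 It depends on knowing $\partial_1$ and says nothing about $H_i(\operatorname{lin}(F))$ for large $i$, which is what the Question asks about.
\end{remark}

\begin{proposition}\label{prop:cd}
Let $R$ be $g$-stretched. If condition \textup{(d)} of Theorem~\ref{thm:main} fails, then $H_i(\operatorname{lin}(F))\neq0$ for all $i\ge1$.
\end{proposition}

\begin{proof}
Since (d1) and (d2) fail, $R$ is artinian and $\mathfrak m^2\neq0$, so there is $s\ge2$ with $\mathfrak m^s\ne0=\mathfrak m^{s+1}$. Since (d3) fails, either $s\geq3$, or $s=2$ and $\operatorname{rank}\varphi=1$. Take $b,y_1,\dots,y_{n-1}$ as in Lemma~\ref{lem:generators}. We verify the hypotheses of Proposition~\ref{prop:nonvanishing} for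
\[
J=(y_1,\dots,y_{n-1}),\qquad g=b^{s-1},\qquad q=s-1\ge1 .
\]

(i) We have $\mathfrak m=J+(b)$. Suppose $b^2=\sum r_iy_i$. The sum lies in $\mathfrak m^2$, so all $r_i$ lie in $\mathfrak m$ by minimality of the generators, and then $b^2\in\sum y_i\mathfrak m\subseteq\mathfrak m^3$. This gives $\mathfrak m^2=\mathfrak m^3$ and so $\mathfrak m^2=0$, a contradiction. Hence $b^2\notin J$.

(ii) We have $Jg=0$ because $y_ib=0$ and $s-1\ge1$. Moreover $bg=b^s$ generates $\mathfrak m^s\neq0$, and $b^2g=b^{s+1}=0$. If $s\ge3$, then $Rg=(b^{s-1})=\mathfrak m^{s-1}$ by Lemma~\ref{lem:generators}(1), and there is nothing more to check. If $s=2$, then $g=b$ and $y_i\mathfrak m\subseteq\mathfrak m^3=0$, and we claim $\mathfrak m=Rb\oplus J$. Indeed, if $rb=\sum r_iy_i$, then all $r_i$ lie in $\mathfrak m$ by minimality of the generators, so $\sum r_iy_i=0$ and $Rb\cap J=0$.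
\end{proof}

This proves (c)$\Rightarrow$(d). The artinian hypothesis entered only through the existence of $s$, which places the module $Rg$ at the bottom of the $\mathfrak m$-adic filtration. For $s=2$ the ideal $\mathfrak m^{s-1}=\mathfrak m$ is not principal when $n\geq2$, which is why Proposition~\ref{prop:nonvanishing} allows direct summands.

\section{Koszul filtrations and the rings in (d)}\label{sec:filtrations}

By Proposition~\ref{prop:criterion} it remains to show that in each case of (d) the field $k$ has a linear resolution over $A$. One can reach $k=A/(A_1)$ from the free module $A$ by dividing out one linear form at a time. The kernel at each step is a cyclic module determined by a colon ideal, and an induction works if these colon ideals are again generated by linear forms and can be reached in the same way. For a subspace $U\subseteq A_1$ let $(U)$ be the ideal of $A$ that it generates; note that $(U)_1=U$. For an ideal $I$ and an element $u$, put $I:u=\{a\in A: au\in I\}$.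

A \emph{Koszul filtration} of $A$ is a family $\mathcal C$ of subspaces of $A_1$ that contains $0$ and $A_1$ and has the following property: for each $0\ne U\in\mathcal C$ there are a hyperplane $U'$ of $U$ with $U'\in\mathcal C$, an element $u\in U\setminus U'$, and $U''\in\mathcal C$ such that $(U'):u=(U'')$. The next lemma is standard.

\begin{lemma}\label{lem:filtration}
If $\mathcal C$ is a Koszul filtration of $A$, then $\operatorname{Tor}^A_i(A/(U),k)_d=0$ for all $U\in\mathcal C$ and all $d\ne i$. In particular $k$ has a linear resolution over $A$.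
\end{lemma}

\begin{proof}
We use induction on $i$ and, for fixed $i$, on $\dim_kU$. For $i=0$ the module $A/(U)$ is generated in degree $0$. For $U=0$ it is free. Let $i\ge1$ and $U\ne0$, and choose $U',u,U''$ as in the definition. Multiplication by $u$ gives an exact sequence of graded modules
\[
0\to\bigl(A/(U'')\bigr)(-1)\xrightarrow{\,u\,}A/(U')\to A/(U)\to0,
\]
and hence an exact sequence
\[
\operatorname{Tor}^A_i(A/(U'),k)_d\to\operatorname{Tor}^A_i(A/(U),k)_d\to\operatorname{Tor}^A_{i-1}(A/(U''),k)_{d-1}.
\]
For $d\neq i$ the left term vanishes because $\dim_kU'<\dim_kU$, and the right term vanishes by induction on $i$. The last statement is the case $U=A_1$.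
\end{proof}

Most colon ideals below are computed by one observation:
\begin{equation}\label{eq:colon}
\text{if } u\in A_1\setminus U' \text{ and } uA_1\subseteq(U'),\text{ then }(U'):u=(A_1).
\end{equation}
Indeed, the colon ideal contains the maximal ideal $(A_1)=A_+$, and it is proper because $u\notin(U')$.

\begin{proposition}\label{prop:da}
Let $R$ be $g$-stretched. If condition \textup{(d)} of Theorem~\ref{thm:main} holds, then $R$ is Koszul.
\end{proposition}

\begin{proof}
\emph{Case} (d1). Here $A_d=0$ for $d\ge2$, so $uA_1=0$ for all $u\in A_1$. By \eqref{eq:colon} the family of all subspaces of $A_1$ is a Koszul filtration.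

\emph{Case} (d2). Since $R$ is not artinian, $\mathfrak m^t\ne0$ for all $t$. Take $b,y_1,\dots,y_{n-1}$ as in Lemma~\ref{lem:generators}. By (2) and (3), their classes in $A_1$ define a surjection of graded algebras
\[
B=k[X,Y_1,\dots,Y_{n-1}]/(XY_i,\;Y_iY_j)\to A .
\]
We have $\dim_kB_1=n=\dim_kA_1$. For $t\ge2$ the space $B_t$ is spanned by $X^t$, while $A_t=\mathfrak m^t/\mathfrak m^{t+1}\ne0$ by Nakayama's lemma. So the surjection is an isomorphism, and we identify $A$ with $B$. Let $U_j$ be the span of $Y_1,\dots,Y_j$ for $0\le j\le n-1$, and let $\mathcal C=\{U_0,\dots,U_{n-1},A_1\}$. For $1\leq j\leq n-1$ we have $Y_jA_1=0$, so $(U_{j-1}):Y_j=(A_1)$ by \eqref{eq:colon}. For $U=A_1$ take $U'=U_{n-1}$ and $u=X$. Since $A/(U_{n-1})=k[X]$ is a domain, $(U_{n-1}):X=(U_{n-1})$. Thus $\mathcal C$ is a Koszul filtration.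

\emph{Case} (d3). Here $A=k\oplus A_1\oplus A_2$ with $\dim_kA_2=1$, and the product $A_1\times A_1\to A_2$ is $\varphi$. The first step of a filtration is a colon ideal $0:l$ with $l\in A_1$. If $l\notin\operatorname{rad}\varphi$, then $lA_1=A_2$, so every ideal that contains $l$ contains $A_2$ and \eqref{eq:colon} settles all later steps. This suggests the family of all subspaces that contain $l$, and for $0:l$ to come from this family we need $l^2=0$. Such an $l$ need not exist over $k$: for $\mathbb R[x,y]/(xy,\,x^2-y^2)$ we have $(\alpha x+\beta y)^2=(\alpha^2+\beta^2)x^2$. We therefore extend the field first.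

Let $\bar k$ be an algebraic closure of $k$ and $\bar A=A\otimes_k\bar k$. Tensoring a minimal graded free resolution of $k$ over $A$ with $\bar k$ gives a minimal graded free resolution of $\bar k$ over $\bar A$, with generators in the same degrees. The algebra $\bar A$ has the same shape as $A$, and its form has the same Gram matrix, hence the same rank. So, for the purpose of showing that $k$ has a linear resolution over $A$, we may assume that $k$ is algebraically closed.

The form $\varphi$ descends to $V=A_1/\operatorname{rad}\varphi$, and $\dim_kV=\operatorname{rank}\varphi\ge2$. Choose linearly independent $v_1,v_2\in V$ and put $\varphi_{ij}=\varphi(v_i,v_j)\in k$. The polynomial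
\[
\varphi(\alpha v_1+\beta v_2,\alpha v_1+\beta v_2)=\varphi_{11}\alpha^2+2\varphi_{12}\alpha\beta+\varphi_{22}\beta^2
\]
has a zero $(\alpha,\beta)\neq(0,0)$ in every characteristic: take $(1,0)$ if $\varphi_{11}=0$, and otherwise put $\beta=1$ and solve the quadratic equation for $\alpha$. Let $l\in A_1$ lift the nonzero vector $\alpha v_1+\beta v_2$. Then $l^2=0$ and $l\notin\operatorname{rad}\varphi$, so $lA_1=A_2$.

Let $\mathcal C$ consist of $0$ and of all subspaces $U\subseteq A_1$ with $l\in U$. For $U=kl$ take $U'=0$ and $u=l$. With $W=\{v\in A_1:lv=0\}$ we have $0:l=W\oplus A_2$. Since $l^2=0$, we have $l\in W$, so $W\in\mathcal C$ and $A_2=lA_1\subseteq(W)$. Hence $0:l=(W)$. For $U\in\mathcal C$ with $\dim_kU\ge2$ take a hyperplane $U'$ of $U$ that contains $l$, and any $u\in U\setminus U'$. Then $uA_1\subseteq A_2=lA_1\subseteq(U')$, so $(U'):u=(A_1)$ by \eqref{eq:colon}. Thus $\mathcal C$ is a Koszul filtration.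

In all three cases Lemma~\ref{lem:filtration} shows that $k$ has a linear resolution over $A$, and $R$ is Koszul by Proposition~\ref{prop:criterion}.
\end{proof}

The rank condition in (d3) was used only to find $l$. If $\operatorname{rank}\varphi=1$, then $V$ is a line on which $\varphi$ is nonzero, so $l^2=0$ forces $l\in\operatorname{rad}\varphi$, over any field.

Propositions~\ref{prop:cd} and~\ref{prop:da} are the implications (c)$\Rightarrow$(d) and (d)$\Rightarrow$(a). By the reduction in Section~\ref{sec:intro}, this completes the proof of Theorem~\ref{thm:main}, and with it of Theorem~\ref{thm:answer}.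

\begin{thebibliography}{9}

\bibitem{KN}
Do Van Kien and Hop D. Nguyen,
\emph{Koszul property and finite linearity defect over $g$-stretched local rings},
arXiv:2505.07248 (2025).

\end{thebibliography}
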